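\title{Sections of a very general rational elliptic surface meet transversely}

\begin{abstract}
Let $R\to\mathbb{P}^1$ be the rational elliptic surface obtained by blowing up the nine base points of a pencil of plane cubics. We prove that for a very general pencil any two distinct sections of $R$ meet transversely. In the space of pairs consisting of a pencil and one of its members, the locus where two given sections meet is smooth and has the dimension of the space of pencils, and transversality is generic smoothness of its projection. The same method determines the points common to several sections and counts the fibers on which a section has a given order. We also show that ``very general'' cannot be weakened to ``general'': the pencils whose surface carries two tangent sections are dense in the classical topology.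
\end{abstract}

\section{Introduction}\label{sec:intro}

We work over $\mathbb{C}$. A pencil $\Lambda$ of plane cubics with nine distinct base points $p_1,\dots,p_9$ defines a rational map $\mathbb{P}^2\dashrightarrow\Lambda\cong\mathbb{P}^1$, which becomes a morphism $\pi\colon R\to\mathbb{P}^1$ on the blow-up $R$ of the nine points. The fibers of $\pi$ are the members of the pencil, $\pi$ is given by the anticanonical system $|-K_R|$, and $R$ is a \emph{rational elliptic surface}. A \emph{section} is a curve $s\subset R$ that $\pi$ maps isomorphically onto $\mathbb{P}^1$. Two distinct sections \emph{meet transversely} if their local intersection multiplicity is $1$ at every common point, that is, if $\#(s_1\cap s_2)=s_1\cdot s_2$. Sections are smooth curves, so the alternative is that they are tangent somewhere.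

Pencils of cubics are parametrized by the Grassmannian $\mathrm{Gr}=\mathrm{Gr}(2,10)$, of dimension $16$. A property holds for a \emph{very general} pencil if it holds outside a countable union of proper Zariski-closed subsets of $\mathrm{Gr}$. The following conjecture is taken from \cite{GHS}; the word ``general'' in it is to be read as ``very general''.

\medskip
\noindent\textbf{Conjecture.} \emph{If $R\to\mathbb{P}^1$ is a general rational elliptic surface, then any two distinct sections meet transversely.}
\medskip

The number $s_1\cdot s_2$ is computed in the Picard lattice and is the same for all pencils; the conjecture says that it also counts points. For instance, choose a section $O$ as origin, so that every fiber becomes a group, and let $P$ be another section. The multiple $nP$ meets $O$ on the fibers where $P$ is $n$-torsion, and the conjecture turns the intersection number $nP\cdot O$ into the number of such fibers. The nine exceptional curves $E_i$ are disjoint sections, and the line through $p_1$ and $p_2$ gives a section meeting $E_1$ once; nothing can go wrong in these cases. A tangency needs $s_1\cdot s_2\ge 2$, which first happens for a pair such as the conic through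 $p_1,\dots,p_5$ and the line through $p_6,p_7$. One expects a tangency to impose one condition on the pencil, and there are countably many pairs of sections, so the natural guess is that the conjecture holds. What has to be excluded is a pair of sections that is tangent for \emph{every} pencil. This is not a formality: such forced tangencies occur in positive characteristic (Remark~\ref{rem:char}).

\begin{theorem}\label{thm:main}
There is a countable union of proper Zariski-closed subsets of $\mathrm{Gr}$ such that for every pencil outside it, any two distinct sections of $R\to\mathbb{P}^1$ meet transversely.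
\end{theorem}

The finer statements need some notation. Let $\mathrm{Disc}\subset\mathbb{P}^9=|\mathcal{O}_{\mathbb{P}^2}(3)|$ be the discriminant, the irreducible hypersurface of degree $12$ formed by the singular cubics, and let $\mathrm{Gr}^\circ\subset\mathrm{Gr}$ be the set of pencils that have nine distinct base points and meet $\mathrm{Disc}$ in twelve distinct points. Both conditions are open and hold for a general pencil, so $\mathrm{Gr}^\circ$ is a nonempty Zariski-open set. For $\Lambda\in \mathrm{Gr}^\circ$ the singular fibers of $\pi$ are twelve irreducible nodal cubics (Lemma~\ref{lem:pencil}). A \emph{marked pencil} is a pencil in $\mathrm{Gr}^\circ$ with an ordering of its base points; marked pencils form a smooth irreducible variety $U$ of dimension $16$ (Section~\ref{sec:pencils}).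

A marking gives $\operatorname{Pic}R$ the basis $H,E_1,\dots,E_9$, where $H$ is the pullback of a line, and the intersection form is diagonal with $H^2=1$, $E_i^2=-1$. Let $F=-K_R=3H-\sum_{i=1}^9E_i$ be the class of a fiber and put
\[
M=F^\perp/\mathbb{Z}F,\qquad h(v)=-D^2\quad\text{for $v\in M$ represented by $D\in F^\perp$.}
\]
Since $D\cdot F=F^2=0$, the number $h(v)$ does not depend on $D$. The lattice $M$ is the $E_8$ lattice, a fact we do not use, and through the marking it is the same group for all points of $U$. For any section $s_0$ the map $s\mapsto[s-s_0]$ is a bijection from the set of sections onto $M$, and $s\cdot s_0=h(v)/2-1$ for $v=[s-s_0]\neq0$ (Lemma~\ref{lem:sections}). We write $s=s_0+v$. For $v\ne0$ let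
\[
T_v=\{\,p\in U:\ s_0+v \text{ and } s_0 \text{ do not meet transversely on the surface defined by } p\,\};
\]
by Lemma~\ref{lem:fiber} this set does not depend on the choice of $s_0$.

\begin{theorem}\label{thm:refined}
For a very general pencil the following hold.
\begin{enumerate}
\item[(a)] No two distinct sections meet on a singular fiber. For any countable set $S\subset\mathbb{C}$ fixed in advance, no two distinct sections meet on a smooth fiber with $j$-invariant in $S$ (the excluded set of pencils depends on $S$).
\item[(b)] Let $s_0$ and $s_i=s_0+v_i$ $(1\le i\le k)$ be distinct sections, $k\ge1$. If the subgroup $\langle v_1,\dots,v_k\rangle$ of $M$ has rank at least $2$, no point is common to all of them. If $\langle v_1,\dots,v_k\rangle=\mathbb{Z}v$, exactly $h(v)/2-1$ points are common to all of them.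
\item[(c)] Fix a zero section $O$ and let $P=O+v$ with $v\ne0$. The number of $t\in\mathbb{P}^1$ at which $P(t)$ has exact order $d$ is
\[
\frac{h(v)}{2}\,d^2\prod_{\ell\mid d}\bigl(1-\ell^{-2}\bigr)\quad\text{for } d\ge2,\qquad \frac{h(v)}{2}-1\quad\text{for } d=1,
\]
the product being over the primes $\ell$ dividing $d$.
\end{enumerate}
Moreover, for each fixed $v\neq0$ the locus $T_v$ is empty or a hypersurface in $U$.
\end{theorem}

In (c), $P(t)$ is the point of $P$ on the fiber over $t$, and its order is taken in the group of smooth points of that fiber with origin $O(t)$.

\begin{theorem}\label{thm:dense}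
Fix $0\ne v\in M$. The set $\bigcup_{n\ge1}T_{nv}$ of marked pencils for which $s_0+nv$ and $s_0$ are tangent somewhere for some $n\ge1$ is dense in $U$ in the classical topology. Hence the set of pencils for which the conclusion of Theorem~\ref{thm:main} holds contains no nonempty open subset, Zariski or classical.
\end{theorem}

Thus the countable union in Theorem~\ref{thm:main} is necessary. Section~\ref{sec:example} shows the idea behind Theorems~\ref{thm:main} and~\ref{thm:refined} on the conic and the line; Sections~\ref{sec:pairs} and~\ref{sec:transverse} carry it out in general. The proof of Theorem~\ref{thm:dense} in Section~\ref{sec:dense} is analytic and reuses the same smoothness statement.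

\section{Marked pencils and their sections}\label{sec:pencils}

We use two classical facts. The smooth points of $\mathrm{Disc}$ are exactly the cubics whose only singularity is one node. And by the Cayley--Bacharach theorem, if two cubics meet in nine distinct points, then every cubic through eight of these points contains the ninth.

\begin{lemma}\label{lem:pencil}
Let $\Lambda\in\mathrm{Gr}^\circ$.
\begin{enumerate}
\item[(i)] Every member of $\Lambda$ is smooth at the base points, and two distinct members meet transversely there.
\item[(ii)] The line $\Lambda\subset\mathbb{P}^9$ meets $\mathrm{Disc}$ transversely at smooth points of $\mathrm{Disc}$. The singular members of $\Lambda$ are twelve irreducible cubics, each with one node as its only singularity.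
\item[(iii)] Any eight base points impose independent conditions on cubics, and $\Lambda$ is the set of all cubics through them.
\end{enumerate}
\end{lemma}

\begin{proof}
(i) Two distinct members meet exactly in the nine base points, so by B\'ezout's theorem with multiplicity $1$ at each. This forces both curves to be smooth there, with distinct tangents.

(ii) A line that meets a hypersurface of degree $12$ in twelve distinct points meets it with multiplicity $1$ at each, hence transversely at smooth points. So each singular member has one node and no other singularity. Such a cubic is irreducible: a conic and a line meet in two nodes or a tacnode, three distinct lines form three nodes or a triple point, and a nonreduced cubic is singular along a line.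

(iii) Let $A$ be the base scheme, cut out by two cubic forms spanning $\Lambda$. The Koszul complex twisted by $\mathcal{O}(3)$ is $0\to\mathcal{O}(-3)\to\mathcal{O}^{\oplus2}\to I_A(3)\to0$, and $H^0(\mathcal{O}(-3))=H^1(\mathcal{O}(-3))=0$, so the cubics through all nine points are the members of $\Lambda$. By Cayley--Bacharach the same holds for the cubics through eight of them. They form a vector space of dimension $2=10-8$, so the eight conditions are independent.
\end{proof}

By (iii), a marked pencil is the same as a point $p=(p_1,\dots,p_8)\in(\mathbb{P}^2)^8$ that imposes independent conditions on cubics and whose pencil $\Lambda_p$ of cubics through the $p_i$ lies in $\mathrm{Gr}^\circ$; the point $p_9$ is the remaining base point. We take this as the definition of $U$. Independence is an open condition, and $p\mapsto\Lambda_p$ is a morphism to $\mathrm{Gr}$ where it holds, so $U$ is open in $(\mathbb{P}^2)^8$: smooth, irreducible, of dimension $16$. The map $U\to\mathrm{Gr}^\circ$ is surjective with finite fibers.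

For $p\in U$ let $R_p=\{(x,C)\in\mathbb{P}^2\times\Lambda_p: x\in C\}$. Its projection to $\mathbb{P}^2$ is an isomorphism away from the base points, and near a base point two generators of the pencil are local coordinates by (i), so the projection is the blow-up there. Thus $R_p$ is the surface $R$, the second projection is $\pi$, and $E_i=\{p_i\}\times\Lambda_p$.

A section $s$ has $s\cdot F=1$, so it passes through smooth points of the fibers only, and adjunction gives $s^2=-2-s\cdot K_R=-1$. Conversely, an irreducible curve $s$ with $s\cdot F=1$ is not contained in a fiber and maps to $\mathbb{P}^1$ with degree $1$, hence isomorphically, since $\mathbb{P}^1$ is normal.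

\begin{lemma}\label{lem:sections}
Let $p\in U$ and $R=R_p$.
\begin{enumerate}
\item[(i)] If $s_1\ne s_2$ are sections and $v=[s_1-s_2]\in M$, then $v\ne0$ and $s_1\cdot s_2=h(v)/2-1$.
\item[(ii)] For every section $s_0$ the map $s\mapsto[s-s_0]$ is a bijection from the set of sections onto $M$.
\end{enumerate}
\end{lemma}

\begin{proof}
(i) If $s_1=s_2+kF$ in $\operatorname{Pic}R$, then $-1=s_1^2=-1+2k$, so $k=0$ and $s_1\cdot s_2=s_2^2=-1$, which is impossible for distinct irreducible curves. The formula follows from $h(v)=-(s_1-s_2)^2=2+2\,s_1\cdot s_2$.

(ii) Injectivity follows from (i). Let $v\in M$ be represented by a divisor $D$. The generic fiber of $\pi$ is a smooth curve of genus one over the function field of $\mathbb{P}^1$, and $D+s_0$ has degree $1$ on it. By Riemann--Roch it is linearly equivalent there to an effective divisor of degree $1$, that is, to a rational point, whose closure in $R$ is a section $s$. Then $D+s_0-s$ is linearly equivalent to a divisor supported on fibers. All fibers are reduced and irreducible by Lemma~\ref{lem:pencil}, so this divisor is a multiple of $F$, and $v=[s-s_0]$.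
\end{proof}

The last step is where irreducibility of the fibers enters: with a reducible fiber, $D+s_0-s$ could be a combination of fiber components that is not a multiple of $F$. The lemma also shows that $h(v)$ is even and at least $2$ for all $v\neq0$.

We shall need coordinates on $M$. The coefficient of $E_9$ in $F$ is $-1$, so every $v\in M$ has a unique representative without $E_9$-term,
\begin{equation}\label{eq:rep}
D_v=aH+\sum_{i=1}^8c_iE_i,\qquad D_v\cdot F=3a+\sum_{i=1}^8c_i=0 .
\end{equation}
The vector $c(v)=(c_1,\dots,c_8)$ determines $a$, so $v\mapsto c(v)$ is an injective homomorphism $M\to\mathbb{Z}^8$. In particular $M$ is countable and torsion-free.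

\section{A conic and a line}\label{sec:example}

Let $p\in U$. No three base points are collinear and no six lie on a conic, since otherwise the strict transform of the line or of a component of the conic would have degree $\le 0$ against $F$ and would be a proper part of a fiber. So the conic through $p_1,\dots,p_5$ is smooth, and its strict transform $Q$ and the strict transform $L$ of the line through $p_6,p_7$ have classes
\[
Q=2H-E_1-\dots-E_5,\qquad L=H-E_6-E_7 .
\]
Both have degree $1$ against $F$, so both are sections. Here $Q\cdot L=2$ and $v=[Q-L]$ has $a=1$, $c(v)=(-1,-1,-1,-1,-1,1,1,0)$, $h(v)=6$. The conic and the line share no base point, so $Q$ and $L$ are tangent in $R$ exactly when the plane curves are tangent.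

That this does not happen for general $p$ is easy to see in the plane: fix the other points and move $p_7$ off the two tangents from $p_6$ to the conic. The argument works because moving $p_7$ turns the line and leaves the conic alone. It has no analog for sections of high degree, whose plane images pass through all base points with multiplicities and change together when one point moves.

Here is a second argument. Instead of marked pencils consider pairs $(p,C)$ with $C\in\Lambda_p$; they form a $\mathbb{P}^1$-bundle $\mathcal{X}$ over $U$, of dimension $17$. The conic cuts out on $C$ the divisor $p_1+\dots+p_5+q$ and the line cuts out $p_6+p_7+r$. The points $q$ and $r$ are the points of the sections $Q$ and $L$ on the fiber $C$, so the locus $Z\subset\mathcal{X}$ defined by $q=r$ has fiber $Q\cap L$ over $p$. Now read a pair $(p,C)$ the other way around, as a cubic $C$ with eight points on it that move independently. With $C$ fixed, $q$ depends only on $p_1,\dots,p_5$, and the equation $q=r$ can be solved for $p_7$: it says that $p_7$ is the third point of $C$ on the line through $p_6$ and $q$. So $Z$ is a graph over an open set of data $(C,p_1,\dots,p_6,p_8)$, and it is smooth of dimension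 $9+7=16=\dim U$. A morphism from a smooth variety to a variety of the same dimension is unramified over a dense open set in characteristic $0$, so $Q\cap L$ is reduced for general $p$.

Near a tangency, the Weierstrass preparation theorem and completing the square give $Z$ the equation $t^2=u(p)$, with $t$ a coordinate along the pencil. A forced tangency would mean $u\equiv0$. Smoothness of $Z$ says $du\neq0$ at such a point, and this is what rules it out.

The second argument used only that $q$ and $r$ are determined by the linear equivalences $q\sim 2H-p_1-\dots-p_5$ and $r\sim H-p_6-p_7$ on $C$. Every section is described in this way. When no $c_i$ equals $\pm1$ one cannot solve for a point, but the differential of the equation still does not vanish. To make this precise for all cubics at once, including the nodal ones, we need a family of groups in which the equation takes its values.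

\section{The space of pairs}\label{sec:pairs}

\subsection*{Two projections}
Let $\mathcal{W}\subset\mathbb{P}^9\times(\mathbb{P}^2)^8$ be the subscheme of tuples $(C,p_1,\dots,p_8)$ with $p_i\in C$ for all $i$; it is the $8$-fold fiber product over $\mathbb{P}^9$ of the universal cubic. We use two open subschemes of $\mathcal{W}$.

The first is the preimage $\mathcal{X}$ of $U$. Over $U$ the eight linear conditions on $C$ are independent, so $\mathcal{X}\to U$ is a $\mathbb{P}^1$-bundle with fiber $\Lambda_p$ over $p$.

For the second, let $B\subset\mathbb{P}^9$ be the open set of cubics that are smooth or have one node as their only singularity; they are all integral. Let $f\colon\mathcal{C}\to B$ be the universal cubic, $\mathcal{C}^{\mathrm{sm}}$ the smooth locus of $f$, and $V=\mathcal{C}^{\mathrm{sm}}\times_B\dots\times_B\mathcal{C}^{\mathrm{sm}}$ with eight factors. Then $V\to B$ is smooth with fiber $(C^{\mathrm{sm}})^8$ over $C$, and $\dim V=9+8=17$.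

By Lemma~\ref{lem:pencil} all members of $\Lambda_p$ lie in $B$ and are smooth at the $p_i$. Hence \emph{$\mathcal{X}$ is an open subscheme of $V$}. Transversality is a question about the fibers of $\mathcal{X}\to U$; we shall compute along the fibers of $V\to B$.

\subsection*{The relative Jacobian}
Since $f$ is projective and flat with geometrically integral fibers, the relative Picard scheme $\operatorname{Pic}_{\mathcal{C}/B}$ exists and is a separated group scheme over $B$; it is smooth over $B$ because $H^2(C,\mathcal{O}_C)=0$ for curves \cite[\S\S8.2, 8.4]{BLR}. Its fiber over $C$ is $\operatorname{Pic}C$, with Lie algebra $H^1(C,\mathcal{O}_C)$, which has dimension $1$. A line bundle on $\mathcal{C}\times_BT$ defines a $B$-morphism $T\to\operatorname{Pic}_{\mathcal{C}/B}$, and bundles pulled back from $T$ define the zero morphism. Let $\operatorname{Pic}^d$ be the open and closed part of degree $d$, and $J=\operatorname{Pic}^0$. Subtraction makes $\operatorname{Pic}^1$ a torsor under $J$.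

\begin{lemma}[Abel isomorphism]\label{lem:abel}
The morphism $\alpha\colon\mathcal{C}^{\mathrm{sm}}\to\operatorname{Pic}^1$, $x\mapsto\mathcal{O}_C(x)$, is an isomorphism.
\end{lemma}

\begin{proof}
Let $C\in B$; it is integral and $\omega_C\cong\mathcal{O}_C$ by adjunction. A line bundle $L$ of degree $1$ has $h^1(L)=h^0(L^{-1})=0$, so $h^0(L)=1$ by Riemann--Roch. The zero scheme of its nonzero section is a Cartier divisor of length $1$, that is, a point $x$ whose maximal ideal is principal, so $x$ is a smooth point. Thus $L\cong\mathcal{O}_C(x)$ for exactly one $x\in C^{\mathrm{sm}}$, and $\alpha$ is bijective on each fiber.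

The differential of $\alpha|_{C^{\mathrm{sm}}}$ at $x$ is the coboundary map $T_xC=H^0(\mathcal{O}_x(x))\to H^1(\mathcal{O}_C)$ of the sequence $0\to\mathcal{O}_C\to\mathcal{O}_C(x)\to\mathcal{O}_x(x)\to0$. Since $h^0(\mathcal{O}_C)=h^0(\mathcal{O}_C(x))=1$, it is injective, hence an isomorphism of one-dimensional spaces. A $B$-morphism between smooth $B$-schemes is \'etale if its differentials along the fibers are isomorphisms, and an \'etale morphism of complex schemes that is bijective on points is an isomorphism.
\end{proof}

In particular the fibers $J_C$ are connected. For a section $O$ of $R_p$, the group law on the smooth locus of a fiber $C$ with origin $O(C)$ is the one transported from $J_C$ by $x\mapsto\mathcal{O}_C(x-O(C))$.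

\subsection*{The maps $\sigma_v$}
For $v\in M$ with representative \eqref{eq:rep} define a $B$-morphism
\[
\sigma_v\colon V\to J,\qquad (C,p_1,\dots,p_8)\longmapsto\mathcal{O}_C(a)\otimes\mathcal{O}_C\Bigl(\sum_{i=1}^8c_ip_i\Bigr).
\]
The degree is $3a+\sum c_i=0$, and $\sigma_{v+w}=\sigma_v+\sigma_w$. Eliminating $E_9$ is what allows $\sigma_v$ to be written in terms of eight points that are free to move on $C$. Let
\[
Z_v=\mathcal{X}\cap\sigma_v^{-1}(0_J)
\]
be the scheme-theoretic preimage of the zero section. It is closed in $\mathcal{X}$ because $J$ is separated.

\begin{lemma}\label{lem:smooth}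
Let $v,w\in M$.
\begin{enumerate}
\item[(i)] If $v\neq0$, then for every $C\in B$ the restriction $\sigma_v\colon(C^{\mathrm{sm}})^8\to J_C$ has surjective differential everywhere. The scheme $Z_v$ is smooth over $B$ of relative dimension $7$; in particular it is smooth of pure dimension $16$, or empty.
\item[(ii)] If $v,w$ are linearly independent, then $Z_v\cap Z_w$ is smooth over $B$ of relative dimension $6$; in particular it has dimension at most $15$.
\end{enumerate}
\end{lemma}

\begin{proof}
Fix $C$ and a point $(p_1,\dots,p_8)$ of $(C^{\mathrm{sm}})^8$, and let $\alpha_i\colon T_{p_i}C\to H^1(\mathcal{O}_C)$ be the differential of the Abel map, an isomorphism. The factor $\mathcal{O}_C(a)$ is constant, so the differential of $\sigma_v$ is $\sum_ic_i\alpha_i\colon\bigoplus_iT_{p_i}C\to H^1(\mathcal{O}_C)$. Identify each $T_{p_i}C$ with $H^1(\mathcal{O}_C)\cong\mathbb{C}$ by $\alpha_i$. Then the differential of $\sigma_v$ is the row vector $c(v)$, which is nonzero if $v\ne0$, and the differential of $(\sigma_v,\sigma_w)$ is the $2\times8$ matrix with rows $c(v),c(w)$, which has rank $2$ if $v,w$ are independent.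

A $B$-morphism between smooth $B$-schemes is smooth if its differentials along the fibers are surjective. So $\sigma_v\colon V\to J$ is smooth of relative dimension $8-1=7$ in case (i), and $(\sigma_v,\sigma_w)\colon V\to J\times_BJ$ is smooth of relative dimension $8-2=6$ in case (ii). Pull back along the zero sections $B\to J$ and $B\to J\times_BJ$, restrict to the open set $\mathcal{X}$, and use $\dim B=9$.
\end{proof}

It remains to connect $Z_v$ with intersections of sections. A set-theoretic statement would not do, since the multiplicities are the whole point.

\begin{lemma}\label{lem:fiber}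
Let $p\in U$, let $s_1\neq s_2$ be sections of $R_p$, and let $v=[s_1-s_2]$. Then $\sigma_v(p,C)=\mathcal{O}_C(s_1(C)-s_2(C))$ for $C\in\Lambda_p$, and $\pi$ maps the scheme $s_1\cap s_2$ isomorphically onto the fiber $(Z_v)_p\subset\Lambda_p$. Consequently $(Z_v)_p$ is finite of length $h(v)/2-1$, and $s_1,s_2$ meet transversely if and only if $(Z_v)_p$ is reduced.
\end{lemma}

\begin{proof}
The surface $R=R_p$ is the pullback of $\mathcal{C}\to B$ along $\Lambda_p\subset B$, with $E_i=\{p_i\}\times\Lambda_p$, so the restriction of $\sigma_v$ to the fiber $\Lambda_p$ of $\mathcal{X}\to U$ is the morphism $\Lambda_p\to J$ defined by $\mathcal{O}_R(D_v)$. The bundles $\mathcal{O}_R(D_v)$ and $\mathcal{O}_R(s_1-s_2)$ differ by a power of $\mathcal{O}_R(F)$, which is pulled back from $\Lambda_p$. Regarding $s_1,s_2$ as morphisms $\Lambda_p\to\mathcal{C}^{\mathrm{sm}}$, we get $\sigma_v|_{\Lambda_p}=\alpha\circ s_1-\alpha\circ s_2$, which contains the first claim.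

For a scheme $T$, a $T$-point of $s_1\cap s_2=\Lambda_p\times_R\Lambda_p$ is a pair $(\tau_1,\tau_2)$ of $T$-points of $\Lambda_p$ with $s_1\tau_1=s_2\tau_2$. Applying $\pi$ gives $\tau_1=\tau_2$, so $\pi$ identifies $s_1\cap s_2$ with the subscheme of $\Lambda_p$ whose $T$-points are the $\tau$ with $s_1\tau=s_2\tau$. As $\alpha$ is an isomorphism and $\operatorname{Pic}^1$ is a $J$-torsor, this condition is equivalent to $\alpha s_1\tau-\alpha s_2\tau=0$, that is, to $\sigma_v\tau=0$, which defines $(Z_v)_p$. Finally, the local intersection multiplicities are the lengths of the local rings of $s_1\cap s_2$, and their sum is $s_1\cdot s_2=h(v)/2-1$.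
\end{proof}

By Lemmas~\ref{lem:sections} and~\ref{lem:fiber},
\[
T_v=\{\,p\in U:\ (Z_v)_p\text{ is not reduced}\,\}\qquad(v\ne0).
\]

\section{Transversality and coincidences}\label{sec:transverse}

Recall \emph{generic smoothness}: if $g\colon Y\to U$ is a morphism of complex varieties and $Y$ is smooth, then there is a dense open set $U'\subset U$ such that $g^{-1}(U')\to U'$ is smooth. (If $g$ is not dominant, $g^{-1}(U')$ is empty.)

\begin{proposition}\label{prop:Tv}
For $v\neq0$ the set $T_v$ is a closed subset of $U$ that is empty or of pure codimension $1$.
\end{proposition}

\begin{proof}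
First, $T_v\ne U$. Apply generic smoothness to the finitely many connected components of $Z_v$, which are smooth varieties of dimension $16=\dim U$ by Lemma~\ref{lem:smooth}. Over a dense open subset of $U$ the map $Z_v\to U$ is smooth of relative dimension $0$, and there its fibers are reduced.

Next, $T_v$ is locally the zero set of one function. Put $m=h(v)/2-1$. The scheme $Z_v$ is closed, reduced and of pure codimension $1$ in the smooth variety $\mathcal{X}$, so it is a Cartier divisor, and it meets each fiber $\Lambda_p$ in a scheme of length $m$. Any point of $U$ has an open neighborhood $U'$ over which $\mathcal{X}\cong U'\times\mathbb{P}^1$. Since $\operatorname{Pic}(U'\times\mathbb{P}^1)=\operatorname{Pic}U'\oplus\mathbb{Z}$, after shrinking $U'$ the bundle $\mathcal{O}(Z_v)$ is the pullback of $\mathcal{O}_{\mathbb{P}^1}(m)$, and $Z_v$ is defined by a binary form $G$ of degree $m$ with coefficients regular on $U'$. Each specialization $G_p$ is nonzero and defines $(Z_v)_p$. If $m\le1$, then $T_v$ is empty. If $m\geq2$, then $T_v\cap U'$ is the zero set of the regular function $p\mapsto\operatorname{disc}(G_p)$. This function is not identically zero by the first step, so by Krull's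 principal ideal theorem its zero set is empty or of pure codimension $1$.
\end{proof}

This proves the last sentence of Theorem~\ref{thm:refined}. To pass from marked pencils to pencils, note the following. If $Y$ is a locally closed subset of $U$ or of $\mathcal{X}$ with $\dim Y\le15$, then the closure $Y^{\mathrm{Gr}}$ of its image in $\mathrm{Gr}$ has dimension at most $15$, so it is a proper closed subset; and a pencil outside $Y^{\mathrm{Gr}}$ avoids the image of $Y$ in $U$ for all of its markings.

\begin{proof}[Proof of Theorem~\ref{thm:main}]
Exclude $\mathrm{Gr}\setminus\mathrm{Gr}^\circ$ and the sets $(T_v)^{\mathrm{Gr}}$ for $0\neq v\in M$. These are countably many proper closed subsets. Let $\Lambda$ lie outside them, choose a marking $p\in U$, and let $s_1\ne s_2$ be sections of $R_p$. Then $v=[s_1-s_2]\neq0$ and $p\notin T_v$, so $(Z_v)_p$ is reduced, and $s_1,s_2$ meet transversely by Lemma~\ref{lem:fiber}.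
\end{proof}

\begin{remark}\label{rem:char}
Characteristic $0$ was used twice: in generic smoothness, and in Lemma~\ref{lem:smooth}, where a nonzero integer vector $c(v)$ must give a nonzero linear map. The second use cannot be avoided. On an elliptic surface in characteristic $\ell>0$ with zero section $O$, let $z$ be a local equation of $O$. Multiplication by $\ell$ fixes $O$ and its differential along the fibers is $\ell=0$, so $[\ell]^*z\in(z^2)$. Hence if a section $P$ meets $O$ at a point and $\ell P\ne O$, then $\ell P$ is tangent to $O$ at that point.
\end{remark}

\begin{proof}[Proof of Theorem~\ref{thm:refined}, (a)--(c)]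
In addition to the sets excluded in Theorem~\ref{thm:main} we exclude countably many sets $Y^{\mathrm{Gr}}$ with $Y\subset\mathcal{X}$ of dimension at most $15$.

(a) Let $B'\subset B$ be the locus of nodal cubics, or the locus of smooth cubics with $j$-invariant $j_0\in S$. In both cases $\dim B'=8$: the first is open in $\mathrm{Disc}$, the second is a fiber of the nonconstant function $j$ on an irreducible variety of dimension $9$. The fibers of $Z_v\to B$ have dimension at most $7$ by Lemma~\ref{lem:smooth}(i), so the part $Y$ of $Z_v$ over $B'$ has dimension at most $8+7=15$. Exclude $Y^{\mathrm{Gr}}$ for all $v\neq0$ and all such $B'$. If two distinct sections of $R_p$ met on a fiber $C\in B'$, then $(p,C)$ would lie in one of the sets $Y$ by Lemma~\ref{lem:fiber}.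

(b) Exclude $(Z_v\cap Z_w)^{\mathrm{Gr}}$ for all linearly independent pairs $v,w$, as Lemma~\ref{lem:smooth}(ii) allows. By Lemma~\ref{lem:fiber}, the sections $s_0,\dots,s_k$ have a common point on the fiber $C$ if and only if $\sigma_{v_i}(p,C)=0$ for $i=1,\dots,k$. If the rank is at least $2$, two of the $v_i$ are independent and this never happens. If the $v_i$ generate $\mathbb{Z}v$, then $v\neq 0$, each $v_i$ is a multiple of $v$ and $v$ is an integer combination of the $v_i$, so by additivity the condition is equivalent to $\sigma_v(p,C)=0$. Its solutions are the points of $(Z_v)_p$, which is reduced of length $h(v)/2-1$.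

(c) By Lemma~\ref{lem:fiber}, the point $P(t)$ corresponds to $\sigma_v(p,C)\in J_C$, where $C$ is the fiber over $t$. So the order of $P(t)$ divides $e\geq1$ if and only if $e\sigma_v(p,C)=\sigma_{ev}(p,C)=0$. Since $ev\neq0$ and $(Z_{ev})_p$ is reduced, this holds for exactly $h(ev)/2-1=e^2h(v)/2-1$ values of $t$. If $N_d$ is the number of $t$ with exact order $d$, then $\sum_{d\mid e}N_d=e^2h(v)/2-1$ for all $e$, and M\"obius inversion gives
\[
N_d=\frac{h(v)}2\sum_{e\mid d}\mu(d/e)\,e^2-\sum_{e\mid d}\mu(d/e).
\]
The first sum is multiplicative in $d$ and equals $\ell^{2r}-\ell^{2r-2}$ for a prime power $d=\ell^r$ with $r\geq1$, so it is $d^2\prod_{\ell\mid d}(1-\ell^{-2})$. The second sum is $1$ for $d=1$ and $0$ for $d\ge2$.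
\end{proof}

\begin{example}
Take $O=E_2$ and $P=E_1$, so $h(v)=-(E_1-E_2)^2=2$. Part (c) gives $N_1=0$ and $N_2=3$. Order $2$ on the fiber $C$ means $2p_1\sim2p_2$. The tangent line to $C$ at $p_i$ cuts out $2p_i+r_i$ with $r_i\sim H-2p_i$, so the condition is $r_1=r_2$. Thus a very general pencil has exactly three members $C$ whose tangent lines at $p_1$ and $p_2$ have the same residual point on $C$.
\end{example}

\section{Tangencies are dense}\label{sec:dense}

Fix $v\ne0$ and write $\sigma=\sigma_v$. From now on we use the classical topology. Each $T_{nv}$ is nowhere dense, so we must use all $n$ together. On a smooth fiber write $J_C=\mathbb{C}/(\mathbb{Z}\omega_1+\mathbb{Z}\omega_2)$ and $\sigma=\beta_1\omega_1+\beta_2\omega_2$ with real $\beta_1,\beta_2$. As $C$ moves in a pencil, $\beta=(\beta_1,\beta_2)$ is a map between real surfaces. The section $s_0+nv$ meets $s_0$ where $\beta\in\frac1n\mathbb{Z}^2$, and we shall see that it is tangent to $s_0$ there exactly if the point is also a critical point of $\beta$. The proof therefore has two parts. A degree count on $\mathbb{P}^1$ shows that $\beta$ has a critical point for $p$ in a dense set (Proposition~\ref{prop:zero}), and a small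 deformation of $p$ makes the critical value rational (Proposition~\ref{prop:perturb}).

\subsection*{Periods}
Let $\mathcal{L}=\operatorname{Lie}(J)=R^1f_*\mathcal{O}_{\mathcal{C}}$, a line bundle on $B$ whose formation commutes with base change, and let $\exp\colon\mathcal{L}\to J$ be the fiberwise exponential map. It is holomorphic, a local biholomorphism, and on each fiber a surjective homomorphism, since $J_C$ is connected and commutative. Its kernel $\Gamma=\exp^{-1}(0_J)$ is closed in $\mathcal{L}$, because $J$ is Hausdorff, and $\Gamma\to B$ is a local biholomorphism. Two consequences will be used: every element of $\Gamma_C$ extends to a holomorphic section of $\Gamma$ near $C$, and every holomorphic map to $J$ lifts locally to $\mathcal{L}$.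

The exponential sequence $0\to\mathbb{Z}\to\mathcal{O}\to\mathcal{O}^*\to1$ identifies $\Gamma$ with $R^1f_*\mathbb{Z}$, so $\Gamma_C=H^1(C,\mathbb{Z})$. Over the smooth cubics $\Gamma$ is a local system of rank-$2$ lattices in the lines $\mathcal{L}_C$. A nodal cubic is a sphere with two points identified, so there $\Gamma_C\cong\mathbb{Z}$ and $J_C\cong\mathbb{C}^*$.

\subsection*{The form $\eta_p$}
Fix $p\in U$, let $\Sigma_p\subset\Lambda_p$ be the set of the twelve nodal members and $\Lambda_p^\circ=\Lambda_p\setminus\Sigma_p$. On a small disc in $\Lambda_p^\circ$ with coordinate $t$ choose a holomorphic frame $e$ of $\mathcal{L}$, a basis $\omega_1e,\omega_2e$ of $\Gamma$ and a lift $ze$ of $\sigma$; here $z,\omega_1,\omega_2$ are holomorphic functions. For $b\in\mathbb{R}^2$ write $b\cdot\omega=b_1\omega_1+b_2\omega_2$. As $\omega_1,\omega_2$ are linearly independent over $\mathbb{R}$ at each point, there is a unique map $\beta$ to $\mathbb{R}^2$ with $z=\beta\cdot\omega$. It solves an invertible real linear system with real-analytic coefficients, so it is real-analytic. Differentiating $z=\beta\cdot\omega$ gives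
\begin{equation}\label{eq:kappa}
\omega_1\,d\beta_1+\omega_2\,d\beta_2=dz-\beta\cdot d\omega=\kappa\,dt,\qquad\kappa=\partial_tz-\beta\cdot\partial_t\omega .
\end{equation}
Evaluate this on a real tangent vector $\xi\ne0$: the left side is $d\beta(\xi)\cdot\omega$, which vanishes only if $d\beta(\xi)=0$. So $d\beta$ is invertible where $\kappa\neq0$ and zero where $\kappa=0$: the zeros of $\kappa$ are the critical points of $\beta$.

The expression $\eta_p=\kappa\,dt\otimes e=d\beta_1\otimes\omega_1e+d\beta_2\otimes\omega_2e$ does not depend on the choices. The second form does not involve $t$. A change of frame changes neither $\beta$ nor the sections $\omega_ie$; a change of lift adds a constant vector in $\mathbb{Z}^2$ to $\beta$; and a change of basis replaces the column vectors $\omega,\beta$ by $A\omega$, $(A^{\top})^{-1}\beta$ with a constant matrix $A$, which leaves $\sum_i\omega_i\,d\beta_i$ unchanged. Hence $\eta_p$ is a real-analytic section of the holomorphic line bundle $\Omega^1_{\Lambda_p}\otimes\mathcal{L}$ over $\Lambda_p^\circ$.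

\subsection*{From a critical point to tangencies}
We now let $p$ vary. Let $x_1=(p_1,C_1)\in\mathcal{X}$ with $C_1$ smooth. Choose $e$ and $\omega_1,\omega_2$ on a neighborhood $B_1$ of $C_1$ \emph{in $B$}, and a neighborhood $W\times\Delta$ of $x_1$ in $\mathcal{X}$ that maps into $B_1$, where $W\subset U$ is a coordinate polydisc and $\Delta$ is a disc with a coordinate $t$ along the fibers of $\mathcal{X}\to U$. After shrinking, $\sigma$ has a holomorphic lift $z$ on $W\times\Delta$, and $\beta,\kappa$ are defined on $W\times\Delta$ as above. For $b\in\mathbb{R}^2$ put
\[
g_b=z-b\cdot\omega .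
\]
For rational $b$ the hypersurface $\{g_b=0\}$ is a local branch of some $Z_{nv}$; the real parameter $b$ interpolates between these branches.

\begin{lemma}\label{lem:gb}
\begin{enumerate}
\item[(i)] For every $b\in\mathbb{R}^2$ the differential $dg_b$ vanishes nowhere on $W\times\Delta$.
\item[(ii)] If $b=\beta(x)$, then $g_b(x)=0$ and $\partial_tg_b(x)=\kappa(x)$.
\item[(iii)] If $b\in\frac1n\mathbb{Z}^2$ and $g_b(p,\cdot)$ has a multiple zero in $\Delta$, then $p\in T_{nv}$.
\end{enumerate}
\end{lemma}

\begin{proof}
(i) The set $W\times\Delta$ is open in $V$. Along a fiber of $V\to B$ the functions $\omega_i$ and the frame $e$ are constant, so $dg_b=dz$ there, and $dz\ne0$ along the fiber by Lemma~\ref{lem:smooth}(i), since $\exp$ is a local biholomorphism. Part (ii) is the definition of $\beta$ and $\kappa$. (iii) Since $nb\in\mathbb{Z}^2$, we have $\sigma_{nv}=n\sigma=\exp(nze)=\exp(ng_be)$. Near a point where $g_b=0$, the map $\exp$ is a biholomorphism from a neighborhood of the zero section of $\mathcal{L}$ to a neighborhood of the zero section of $J$, so $Z_{nv}$ is defined there by $ng_b=0$. A multiple zero of $g_b(p,\cdot)$ is thus a nonreduced point of $(Z_{nv})_p$.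
\end{proof}

At a zero $x_1=(p_1,t_1)$ of $\kappa$ with $b_1=\beta(x_1)$, the function $g_{b_1}(p_1,\cdot)$ has a multiple zero, but $b_1$ need not be rational. We want to keep a multiple zero while moving $b$ to a rational vector and letting $p$ follow. Two models, with one parameter $u$ in place of $p$ and constant $\omega$, show what is needed. For $g_b=t^2-u-(b-b_1)\cdot\omega$ there is a double zero at $u=-(b-b_1)\cdot\omega$, close to $0$ when $b$ is close to $b_1$. For $g_b=t^2-(b-b_1)\cdot\omega$ there is no double zero for $b\neq b_1$, whatever $u$ is. The second model is excluded by Lemma~\ref{lem:gb}(i), through the analytic form of the argument that proved Theorem~\ref{thm:main}.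

\begin{proposition}\label{prop:perturb}
Let $p_1\in U$. If $\eta_{p_1}$ has a zero in $\Lambda_{p_1}^\circ$ but is not identically zero, then $p_1$ lies in the closure of $\bigcup_{n\geq1}T_{nv}$.
\end{proposition}

\begin{proof}
Take coordinates as above around a point $x_1=(p_1,t_1)$ with $\kappa(x_1)=0$, and let $b_1=\beta(x_1)$. If $g_{b_1}(p_1,\cdot)$ vanished identically near $t_1$, then $\beta(p_1,\cdot)$ would be constant and $\eta_{p_1}$ would vanish near $t_1$; a real-analytic section on the connected manifold $\Lambda_{p_1}^\circ$ that vanishes on an open set is zero, contrary to the hypothesis. So by Lemma~\ref{lem:gb}(ii), $g_{b_1}(p_1,\cdot)$ has a zero of finite order $m\ge2$ at $t_1$.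

Choose a disc $\Delta_1$ around $t_1$, with closure in $\Delta$, whose closure contains no other zero of $g_{b_1}(p_1,\cdot)$. By compactness of $\partial\Delta_1$ there are a polydisc $W_1\subset W$ around $p_1$ and $\varepsilon>0$ such that $g_b(p,\cdot)$ has no zero on $\partial\Delta_1$ for $p\in W_1$, $|b-b_1|<\varepsilon$. By the argument principle it has $m$ zeros in $\Delta_1$, counted with multiplicity, and their power sums
\[
\frac1{2\pi i}\oint_{\partial\Delta_1}t^k\,\frac{\partial_tg_b(p,t)}{g_b(p,t)}\,dt
\]
are holomorphic in $p$ and continuous in $(p,b)$. The discriminant $\delta_b(p)$ of the monic polynomial with these $m$ roots is a polynomial in the power sums, so it has the same two properties. It vanishes exactly when $g_b(p,\cdot)$ has a multiple zero in $\Delta_1$; in particular $\delta_{b_1}(p_1)=0$.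

We claim $\delta_{b_1}\not\equiv0$. By Lemma~\ref{lem:gb}(i), $Y=\{g_{b_1}=0\}\cap(W_1\times\Delta_1)$ is a complex manifold of dimension $16=\dim W_1$. By Sard's theorem the projection $Y\to W_1$ has a regular value $p'$. At a point of $Y$ over $p'$ the differential $TY\to TW_1$ is an isomorphism, so $\partial_t\notin TY=\ker dg_{b_1}$, that is, $\partial_tg_{b_1}\neq0$. All $m$ roots over $p'$ are simple, and $\delta_{b_1}(p')\ne0$.

Restrict to the complex line through $p_1$ and $p'$. Its intersection with $W_1$ is convex, so $\delta_{b_1}$ has an isolated zero at $p_1$ on it. For every small $r>0$, $\delta_{b_1}$ has no zero on the circle of radius $r$ about $p_1$ in this line, and by Rouch\'e's theorem $\delta_b$ has a zero $p$ inside the circle once $b$ is close enough to $b_1$. Take such a $b$ in $\mathbb{Q}^2$, say $b\in\frac1n\mathbb{Z}^2$. Then $p\in T_{nv}$ by Lemma~\ref{lem:gb}(iii), and $r$ was arbitrarily small.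
\end{proof}

\subsection*{A condition at the nodal fibers}
To force a zero of $\eta_p$ we compare the degree of $\Omega^1\otimes\mathcal{L}$ with the behavior of $\eta_p$ at the twelve punctures. That behavior is governed by the position of $\sigma$ in the group $J_C\cong\mathbb{C}^*$ of the nodal fiber. For nodal $C$ let $K_C=\exp(\mathbb{R}\Gamma_C)\subset J_C$, the unit circle, and let
\[
U^\sharp=\{\,p\in U:\ \sigma(p,C)\notin K_C\text{ for all }C\in\Sigma_p\,\}.
\]

\begin{lemma}\label{lem:sharp}
The set $U^\sharp$ is open and dense in $U$.
\end{lemma}

\begin{proof}
The locus $B_{\mathrm{nod}}=B\cap\mathrm{Disc}$ is a smooth hypersurface in $B$. Let $\mathcal{N}\subset\mathcal{X}$ be its preimage; it is open in $V\times_BB_{\mathrm{nod}}$, hence a complex manifold of dimension $8+8=16$. The map $\mathcal{N}\to U$ is proper, since $\mathcal{N}$ is closed in the $\mathbb{P}^1$-bundle $\mathcal{X}$. Its differential is injective, since its kernel consists of vectors tangent to both $\Lambda_p$ and $\mathrm{Disc}$, which are transverse. So $\mathcal{N}\to U$ is a covering map of degree $12$, and the image of a closed nowhere dense set is closed and nowhere dense. It suffices to show that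 $\mathcal{K}=\{(p,C)\in\mathcal{N}:\sigma(p,C)\in K_C\}$ is closed and nowhere dense in $\mathcal{N}$.

Near a point $(p,C)$ of $\mathcal{N}$, extend a generator of $\Gamma_C$ to a nowhere vanishing section of $\Gamma$ near $C$ in $B$, write it as $2\pi i\,e$ to define a frame $e$, and lift $\sigma$ to $ze$. For nodal $C'$ near $C$ the group $\Gamma_{C'}\cong\mathbb{Z}$ contains $2\pi i$, so $\exp^{-1}(K_{C'})=\mathbb{R}\Gamma_{C'}=i\mathbb{R}$, and $\mathcal{K}$ is given locally by $\operatorname{Re}z=0$. The fibers of $\mathcal{N}\to B_{\mathrm{nod}}$ are open in fibers of $V\to B$, so $d(z|_{\mathcal{N}})\neq0$ by Lemma~\ref{lem:smooth}(i). Thus $\mathcal{K}$ is locally a real hypersurface.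
\end{proof}

Next we need the periods near a nodal fiber of a fixed pencil.

\begin{lemma}\label{lem:log}
Let $p\in U$, $q\in\Sigma_p$, and let $t$ be a local coordinate on $\Lambda_p$ centered at $q$. There are a frame $e$ of $\mathcal{L}$ and a holomorphic function $\psi$ on a disc around $q$ such that $\Gamma_q=2\pi i\,\mathbb{Z}$ and, on the punctured disc, $\Gamma$ has the basis $\omega_1=2\pi i$, $\omega_2=\log t+\psi(t)$.
\end{lemma}

\begin{proof}
Extend a generator of $\Gamma_q$ to a nowhere vanishing section $\omega_1$ of $\Gamma$ on a disc and choose the frame with $\omega_1=2\pi i$. The surface $R_p$ is smooth and the fiber over $q$ has a single node, which is a nondegenerate critical point of $\pi$. The Picard--Lefschetz formula says that the monodromy on $H^1(C_t,\mathbb{Z})\cong H_1(C_t,\mathbb{Z})$ around $q$ is $\gamma\mapsto\gamma\pm\langle\gamma,\delta\rangle\delta$, where $\langle\ ,\ \rangle$ is the unimodular intersection form and $\delta$ is the class of the circle that is contracted to the node. The nodal fiber is irreducible, so this circle does not separate the torus $C_t$ and $\delta$ is primitive. The invariants of the monodromy are $\mathbb{Z}\delta$.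

As $\omega_1$ is single-valued, $\omega_1=k\delta$ with $k\neq0$. The section $\omega_1/k$ of $\mathcal{L}$ is holomorphic on the whole disc and lies in $\Gamma$ over the punctured disc, hence also over $q$, since $\Gamma$ is closed. But $\omega_1(q)$ generates $\Gamma_q$, so $k=\pm1$. Complete $\omega_1$ to a basis by a multivalued section $\omega_2$. Then $\langle\omega_2,\delta\rangle=\pm1$, so the monodromy sends $\omega_2$ to $\omega_2\pm2\pi i$, and after replacing $\omega_2$ by $-\omega_2$ if necessary, $\psi=\omega_2-\log t$ is single-valued on the punctured disc.

It remains to extend $\psi$ over $0$. Since $\omega_2$ and $2\pi i$ are independent over $\mathbb{R}$, the continuous function $\operatorname{Re}\omega_2$ has no zero, so the single-valued function $e^{\omega_2}=te^{\psi}$ has modulus everywhere less than $1$ or everywhere greater than $1$. By the removable singularity theorem applied to it or to its inverse, it is meromorphic at $0$. Its order at $0$ is its winding number around $0$, which is $1$ because $e^{\psi}$ has the single-valued logarithm $\psi$. So $e^{\psi}$ is a holomorphic unit at $0$, and $\psi$ differs from a holomorphic branch of its logarithm by a constant.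
\end{proof}

\subsection*{The degree count}
Let $\mathcal{M}$ be a holomorphic line bundle on $\mathbb{P}^1$, $\Sigma$ a finite set, and $\eta$ a continuous section of $\mathcal{M}$ over $\mathbb{P}^1\setminus\Sigma$. If $\eta$ has no zero near $q\in\Sigma$, write it as a function times a frame of $\mathcal{M}$ at $q$, and let $w_q(\eta)$ be the winding number of that function along a small positively oriented circle around $q$. If $\eta$ has no zero at all, then
\begin{equation}\label{eq:degree}
\deg\mathcal{M}=\sum_{q\in\Sigma}w_q(\eta).
\end{equation}
Indeed, let $\mu\neq0$ be a meromorphic section of $\mathcal{M}$ and enlarge $\Sigma$ by its zeros and poles, at which $w_q(\eta)=0$ if they are new. The function $\eta/\mu$ is continuous and nowhere zero on the complement of small discs around the points of $\Sigma$, a surface bounded by the small circles, so its winding numbers $w_q(\eta)-\operatorname{ord}_q\mu$ add up to $0$.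

\begin{proposition}\label{prop:zero}
If $p\in U^\sharp$, then $\eta_p$ has a zero in $\Lambda_p^\circ$ and is not identically zero.
\end{proposition}

\begin{proof}
On $\Lambda_p\cong\mathbb{P}^1$ we have $\mathcal{L}=R^1\pi_*\mathcal{O}_R$ and $\pi_*\mathcal{O}_R=\mathcal{O}_{\mathbb{P}^1}$. The surface $R$ is rational, so the Leray spectral sequence gives $1=\chi(\mathcal{O}_R)=\chi(\mathcal{O}_{\mathbb{P}^1})-\chi(\mathcal{L})=1-(\deg\mathcal{L}+1)$. Hence $\deg\mathcal{L}=-1$ and $\deg(\Omega^1\otimes\mathcal{L})=-3$.

Let $q\in\Sigma_p$, and take $t,e,\psi$ as in Lemma~\ref{lem:log}. Lift $\sigma$ to a function $z$ holomorphic on a disc around $q$, including $t=0$. The condition $\sigma(p,q)\notin K_q$ says $z(0)\notin i\mathbb{R}$, that is, $\operatorname{Re}z(0)\ne0$. Taking real parts in $z=2\pi i\beta_1+\beta_2(\log t+\psi)$ and using \eqref{eq:kappa}, where $\partial_t\omega_1=0$, we find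
\[
\beta_2=\frac{\operatorname{Re}z}{\log|t|+\operatorname{Re}\psi},\qquad\kappa=z'-\beta_2\Bigl(\frac1t+\psi'\Bigr).
\]
Therefore
\[
t\log|t|\cdot\kappa=t\log|t|\cdot z'-\operatorname{Re}z\cdot\frac{\log|t|}{\log|t|+\operatorname{Re}\psi}\,(1+t\psi')\ \longrightarrow\ -\operatorname{Re}z(0)\neq0\qquad(t\to0).
\]
So $\eta_p=\kappa\,dt\otimes e$ has no zero near $q$; in particular it is not identically zero. On a small circle the function $t\log|t|\cdot\kappa$ stays close to a nonzero constant and $\log|t|$ is a nonzero constant, so $\kappa$ winds like $1/t$. As $dt\otimes e$ is a frame at $q$, we get $w_q(\eta_p)=-1$. If $\eta_p$ had no zero in $\Lambda_p^\circ$, formula \eqref{eq:degree} would read $-3=-12$.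
\end{proof}

The hypothesis $p\in U^\sharp$ is what makes the limit nonzero; when $\operatorname{Re}z(0)=0$ the computation does not determine the winding number.

\begin{proof}[Proof of Theorem~\ref{thm:dense}]
By Propositions~\ref{prop:zero} and~\ref{prop:perturb}, $U^\sharp$ lies in the closure of $\bigcup_nT_{nv}$, and $U^\sharp$ is dense in $U$ by Lemma~\ref{lem:sharp}. This is the first assertion. The map $U\to\mathrm{Gr}^\circ$ is continuous and surjective, so the image of $\bigcup_nT_{nv}$ is dense in $\mathrm{Gr}^\circ$, and $\mathrm{Gr}^\circ$ is classically dense in the irreducible variety $\mathrm{Gr}$. The surface of every pencil in this image has two tangent sections. So every nonempty classically open subset of $\mathrm{Gr}$, and in particular every nonempty Zariski-open subset, contains a pencil for which the conclusion of Theorem~\ref{thm:main} fails.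
\end{proof}

\begin{remark}
A finite union of closed nowhere dense sets is nowhere dense, so by Proposition~\ref{prop:Tv} and Theorem~\ref{thm:dense}, for every $v\ne0$ the locus $T_{nv}$ is a nonempty hypersurface for infinitely many $n$.
\end{remark}

\begin{thebibliography}{9}

\bibitem{BLR}
Bosch, L\"utkebohmert, Raynaud, \emph{N\'eron Models}.

\bibitem{GHS}
Fran\c{c}ois Greer, Joseph Helfer, John Sheridan, \emph{Severi curves of rational elliptic surfaces}, arXiv:2306.03200 (2023).

\end{thebibliography}
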